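# Parking functions of hypergraphs: log concavity and unimodality fail

## The hypergraph $H(a,k,N)$: a chain, a fan, and one wide hyperedge

Start with a picture. Take two vertices $q$ and $p$ joined by $a$ parallel edges. From $q$ grows a chain $u_1,\dots,u_k$. From $p$ grows a fan of $N$ edges, ending at $v_1,\dots,v_N$. Finally, one wide hyperedge ties the end of the chain to all the tips of the fan. Formally, for integers $a,k,N\ge 1$, let $H(a,k,N)$ have vertices
$$q,\;p,\;u_1,\dots,u_k,\;v_1,\dots,v_N$$
and hyperedges

- $a$ copies of $\{q,p\}$;
- $\{q,u_1\},\{u_1,u_2\},\dots,\{u_{k-1},u_k\}$ (only $\{q,u_1\}$ when $k=1$);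
- $\{p,v_i\}$ for $1\le i\le N$;
- $e=\{u_k,v_1,\dots,v_N\}$.

Think of a fire that starts at $q$ and spreads through hyperedges, where a hyperedge counts as burning as soon as *one* of its vertices burns. Then $e$ acts as a switch. If the fire comes down the chain, then $e$ lights up, and all of $v_1,\dots,v_N$ feel it at once. If the chain is blocked, the $v_i$ feel nothing until $p$ has burnt. The objects we shall count therefore split into two populations that behave very differently, and the counting sequence is a sum of two pieces of different shape.

What is this for? Chip-firing on a hypergraph has a notion of parking function, and one counts parking functions by degree. For ordinary graphs the resulting sequence is log concave. The question, taken from Timothy Blanton, Anton Dochtermann, Isabelle Hong, SuHo Oh, Zhan Zhan, "Parking functions and chip-firing on hypergraphs", arXiv:2508.09720 (2025), is whether this persists for hypergraphs. It does not. The 9-vertex hypergraph $H(3,1,6)$ is a counterexample, with sequence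
$$(1,8,29,64,98,113,105,85,70),\qquad 85^2=7225<7350=105\cdot 70 .$$
By gluing several $H(a,k,N)$ together at $q$ we shall produce sequences with as many separate peaks as we like.

## Parking functions, degree sequences, and three theorems

**Definition (hypergraph, sink, $\deg_T$).** A hypergraph $H=(V,E)$ has a finite vertex set $V$ and a finite collection $E$ of subsets of $V$, the hyperedges, each of size at least $2$. Repeated hyperedges are allowed and are counted with multiplicity. We assume throughout that $H$ is connected. Fix a sink $q\in V$ and label the other vertices $[n]=\{1,\dots,n\}$. For nonempty $T\subseteq[n]$ and $v\in T$, let $\deg_T(v)$ be the number of hyperedges $e\in E$ with $v\in e$ and $e\not\subseteq T$.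

**Definition ($H$-parking function).** A vector $c=(c_1,\dots,c_n)\in\mathbb Z_{\ge0}^n$ is an $H$-parking function (equivalently, a superstable configuration of chip-firing on $H$) if for every nonempty $T\subseteq[n]$ there is some $v\in T$ with $c_v<\deg_T(v)$.

There is an algebraic restatement. In $S=\mathbb K[x_1,\dots,x_n]$ put $m_T=\prod_{i\in T}x_i^{\deg_T(i)}$ and $M_H=\langle m_T:\emptyset\ne T\subseteq[n]\rangle$. The monomial $x^c$ lies outside $M_H$ iff no $m_T$ divides it, that is, iff for each $T$ some $v\in T$ has $c_v<\deg_T(v)$. So the parking functions are the exponent vectors of the standard monomials of $M_H$.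

**Definition (degree sequence, log concavity, unimodality).** Write $|c|=\sum_v c_v$, let $h_d$ be the number of $H$-parking functions with $|c|=d$, and put $h(t)=\sum_d h_dt^d$. The degree sequence is $(h_0,h_1,h_2,\dots)$. A sequence of nonnegative reals is log concave if $h_d^2\ge h_{d-1}h_{d+1}$ for all $d\ge1$. It is unimodal if it first weakly increases and then weakly decreases.

**Example.** Take vertices $q,1,2,3$ and hyperedges $\{q,1\},\{q,2\},\{1,2,3\}$. The sets $T=\{1\},\{2\},\{3\}$ give the generators $x_1^2,x_2^2,x_3$. The set $T=\{1,2,3\}$ gives $x_1x_2$, because $\{1,2,3\}\subseteq T$ no longer counts. The set $T=\{1,2\}$ gives only $x_1^2x_2^2$, because $\{1,2,3\}\not\subseteq T$ counts for both vertices, and $\{1,3\},\{2,3\}$ give $x_1^2x_3,x_2^2x_3$. So $M_H=\langle x_1^2,x_2^2,x_3,x_1x_2\rangle$, the parking functions are $(0,0,0),(1,0,0),(0,1,0)$, and the degree sequence is $(1,2)$. The ordinary triangle on $q,1,2$ has generators $x_1^2,x_2^2,x_1x_2$ and also has degree sequence $(1,2)$; Lemma 3 below explains the coincidence.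

When $H$ is an ordinary graph $G$ (all edges of size $2$), the degree sequence equals the $h$-vector of the dual of the graphic matroid of $G$ (Merino), and it is therefore log concave by results of Huh. We quote this. A hypergraph is *$k$-uniform* if all its hyperedges have size $k$, so graphs are the case $k=2$. Here is what will be proved.

**Theorem 1.** Let $H$ have the 9 vertices $q,p,u,v_1,\dots,v_6$, sink $q$, and hyperedges
$$\{q,p\}\ (3\text{ copies}),\quad \{q,u\},\quad \{p,v_1\},\dots,\{p,v_6\},\quad \{u,v_1,\dots,v_6\}.$$
Its degree sequence is $(1,8,29,64,98,113,105,85,70)$. It is not log concave: $85^2=7225<7350=105\cdot70$.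

**Theorem 2.** For every $k\ge3$ there is a connected $k$-uniform hypergraph without repeated hyperedges whose degree sequence is not log concave. For $k=2$ log concavity always holds (Merino, Huh).

**Theorem 3.** For every $m\ge1$ there are a connected hypergraph without repeated hyperedges, with a sink, and degrees $d_1<d_2<\dots<d_{2m-1}$ with
$$h_{d_1}>h_{d_2}<h_{d_3}>\cdots<h_{d_{2m-1}}.$$
So the degree sequence has at least $m$ separate peaks.

In particular, already $m=2$ shows that the degree sequence need not be unimodal.

## Burning from the sink

The definition quantifies over all subsets $T$, which is impractical. A greedy procedure replaces it.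

**Definition (burning).** Fix $c$. Given a set $B\ni q$ of burnt vertices, call a hyperedge *burnt* if it meets $B$. An unburnt vertex $v$ *may burn* if
$$c_v<\#\{\text{burnt hyperedges containing }v\}.$$
Start from a set $B_0\ni q$ and burn vertices one at a time, as long as some vertex may burn. We also say that $v$ *sees* the burnt hyperedges that contain it. In some runs we forbid a particular vertex to burn; we then call it *blocked*.

**Order does not matter, and more fuel burns more.** Let $B_0\subseteq B_0'$, let $w_1,\dots,w_r$ be burnt in this order in some run from $B_0$, and let $F'$ be the final set of a run from $B_0'$ that has stopped. Then every $w_i\in F'$. Otherwise take the first $w_i\notin F'$. We have $B_0\cup\{w_1,\dots,w_{i-1}\}\subseteq F'$, so every hyperedge burnt when $w_i$ burned is also burnt for $F'$. Hence $w_i$ may burn, and the run ending in $F'$ had not stopped, a contradiction. With $B_0=B_0'$ this says that the final set does not depend on the order. In general it says that the final set is monotone in $B_0$. The argument is unchanged if the same vertex is blocked in both runs, or if it is blocked only in the run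 from $B_0$.

**Lemma 1.** The vector $c$ is $H$-parking iff, starting from $\{q\}$, all vertices burn.

*Proof.* Suppose $c$ is parking and the burnt set is $B\ne V$. Put $T=V\setminus B$. For $v\in T$, a hyperedge $e\ni v$ satisfies $e\not\subseteq T$ iff it meets $B$, so $\deg_T(v)$ is exactly the number of burnt hyperedges that $v$ sees. The parking condition for $T$ gives a vertex that may burn. So the process never stops before $B=V$.

Conversely, suppose everything burns, in the order $w_1,\dots,w_n$, and let $\emptyset\ne T\subseteq V\setminus\{q\}$. Let $w_i$ be the first vertex of $T$ to burn. All vertices burnt before it lie outside $T$, so every hyperedge it saw burnt contains a vertex outside $T$ and is counted in $\deg_T(w_i)$. Hence $c_{w_i}<\deg_T(w_i)$. $\square$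

One consequence will be used constantly: a vertex lying in exactly $r$ hyperedges must have entry at most $r-1$ in order to burn.

## The incidence graph, and why the graph theorem does not transfer

A sensible first attempt is to reduce to graphs. Replace each hyperedge $e$ by a new vertex $y_e$ joined by ordinary edges to all the vertices of $e$. Call the resulting graph $G_H$, with the same sink $q$. With entry $0$ at $y_e$, this vertex burns as soon as one vertex of $e$ is burnt, and then every other vertex of $e$ sees one more burnt edge. That is what a burnt hyperedge does.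

**Lemma 2.** The vector $c$ is $H$-parking iff $(c,0)$, with entry $0$ at every $y_e$, is $G_H$-parking.

*Proof.* By order independence we may run the burning on $G_H$ so that each $y_e$ burns immediately after the first vertex of $e$; this is allowed, as then $y_e$ sees at least one burnt edge and has entry $0$, and it is never allowed earlier. Let $B$ be the set of burnt vertices of $V$ at a moment when all the $y_e$ that may burn have burnt. An unburnt $v\in V$ sees the burnt edges $\{v,y_e\}$ with $y_e$ burnt, so it sees exactly as many as there are $e\ni v$ meeting $B$. So the vertices of $V$ burn in $G_H$ exactly as in $H$, and if all of $V$ burns then so do all the $y_e$. Apply Lemma 1 to both. $\square$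

So $H$-parking functions are the $G_H$-parking functions that vanish at all the vertices $y_e$. Here the attempt stops. The theorem of Merino and Huh controls the number of *all* $G_H$-parking functions of each degree, with the entries at the $y_e$ running over all their possible values. It says nothing about the part with those entries equal to $0$. Theorem 1 shows that this part can indeed fail to be log concave although the whole is log concave.

So we look at the structure of the count directly, and choose $H$ so that the count is transparent.

## Padding, gluing, and slicing at a neighbor of the sink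

**Lemma 3 (padding).** Replace a hyperedge $e$ by $e\cup\{y\}$, where $y$ is a new vertex lying in no other hyperedge. The degree sequence does not change, and connectedness is preserved.

*Proof.* Connectedness is clear. In the new hypergraph $y$ lies in one hyperedge, so a parking function has $c_y=0$. In a burning order of the new hypergraph, $y$ can burn only after $e\cup\{y\}$ has met the burnt set, and as $y$ is then unburnt, only after $e$ has met it. So at every time "$e\cup\{y\}$ is burnt" and "$e$ is burnt" are equivalent for all other vertices, and deleting $y$ from the order gives a burning order for the old hypergraph. Conversely, take a burning order for the old hypergraph and insert $y$ immediately after $e$ first meets the burnt set (at the very beginning if $q\in e$). Then $y$ sees one burnt hyperedge and has entry $0$, so it may burn; and for the others nothing changes, since $e$ was already burnt. By Lemma 1, $c\leftrightarrow(c,0)$ is a degree-preserving bijection. $\square$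

In the example above, the hyperedge $\{1,2,3\}$ is the triangle edge $\{1,2\}$ padded by $3$.

**Lemma 4 (gluing).** If connected hypergraphs $H_1,\dots,H_l$ are glued at their common sink $q$ and are otherwise disjoint, then $h(t)=\prod_i h_{H_i}(t)$.

*Proof.* A vertex $v\ne q$ of $H_i$ sees only hyperedges of $H_i$, and whether these are burnt depends only on the burnt vertices of $H_i$. So the process is a shuffle of independent processes, and $c$ is parking iff each restriction to $H_i$ is parking. Degrees add. $\square$

The next lemma is the counting tool. It organizes the parking functions by their values away from one vertex $p$ and shows that the value at $p$ then fills an interval.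

**Lemma 5 (slice formula).** Let $H$ have a vertex $p\ne q$, and let the hyperedges containing both $p$ and $q$ be exactly $a\ge1$ copies of $\{q,p\}$. Put $W=V\setminus\{q,p\}$. Let $Y\subset\mathbb Z_{\ge0}^W$ be the set of $c'$ for which all of $W$ burns starting from $\{q,p\}$. For $c'\in Y$ let $B(c')$ be the final burnt set starting from $\{q\}$ when $p$ is blocked. Let $\rho(c')$ be the number of hyperedges other than the copies of $\{q,p\}$ that contain $p$ and meet $B(c')$. Then $(c_p,c')$ is $H$-parking iff $c'\in Y$ and $c_p<a+\rho(c')$. Hence, with $[b]=1+t+\dots+t^{b-1}$ and $[0]=0$,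
$$h(t)=\sum_{c'\in Y}t^{|c'|}\,[a+\rho(c')], \tag{1}$$
$$h_d=\#\{c'\in Y:|c'|\le d\}-\#\{c'\in Y:|c'|+\rho(c')+a\le d\}. \tag{2}$$

*Proof.* Suppose $c'\in Y$ and $c_p<a+\rho(c')$. Starting from $\{q\}$, burn $B(c')$ first. Now $p$ sees the $a$ copies of $\{q,p\}$ and $\rho(c')$ further burnt hyperedges, so it burns. The burnt set contains $\{q,p\}$, and since $c'\in Y$, monotonicity shows that everything burns. By Lemma 1, $(c_p,c')$ is parking.

Conversely, suppose everything burns from $\{q\}$. The vertices burnt before $p$ were burnt in a run in which $p$ did not burn, so they all lie in the final set with $p$ blocked. Hence $p$ saw at most $a+\rho(c')$ burnt hyperedges when it burned, so $c_p<a+\rho(c')$. By monotonicity everything also burns from $\{q,p\}$, so $c'\in Y$.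

For (1), sum $t^{c_p+|c'|}$ over $0\le c_p<a+\rho(c')$. (The set $Y$ is finite because entries are bounded.) For (2), note that $t^{|c'|}[a+\rho(c')]$ contributes $1$ exactly to the degrees $d$ with $|c'|\le d<|c'|+\rho(c')+a$, and subtract the $c'$ violating the second inequality, all of which satisfy the first. $\square$

So each $c'\in Y$ contributes a plateau of height $1$ that starts at $|c'|$ and has length $a+\rho(c')$.

## Two populations in $H(a,k,N)$, and the sequence of Theorem 1

We compute $Y$ and $\rho$ for $H(a,k,N)$. This is where the switch $e$ does its work.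

**Lemma 6.** For $H(a,k,N)$, $Y$ is the disjoint union of

- class I: all $u$-entries are $0$, and the $v$-entries are arbitrary in $\{0,1\}^N$; here $|c'|+\rho(c')=N$;
- class II: exactly one $u$-entry is $1$ and the others are $0$, and the $v$-entries are in $\{0,1\}^N$, not all $1$; here $\rho(c')=0$ and $|c'|\le N$.

*Proof.* **Which $c'$ lie in $Y$.** Each vertex of $W$ lies in exactly two hyperedges: $u_i$ in the one to its left and the one to its right (the latter is $e$ if $i=k$), and $v_i$ in $\{p,v_i\}$ and $e$. So entries of $c'\in Y$ are $0$ or $1$. Start from $\{q,p\}$ and distinguish four cases.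

*All $u$-entries are $0$.* Then $u_1$ burns via $\{q,u_1\}$, next $u_2$, and so on up to $u_k$. Now $e$ is burnt, each $v_i$ sees the two burnt hyperedges $\{p,v_i\}$ and $e$, and it burns. So $c'\in Y$.

*Only $c_{u_i}=1$ among the $u$-entries, and some $c_{v_j}=0$.* Then $v_j$ burns via $\{p,v_j\}$, so $e$ is burnt, and every other $v$ sees two burnt hyperedges and burns. Now $u_k,u_{k-1},\dots,u_{i+1}$ burn from the side of $e$, and $u_1,\dots,u_{i-1}$ burn from the side of $q$. Finally $u_i$ sees two burnt hyperedges and burns. So $c'\in Y$.

*Only $c_{u_i}=1$, and all $c_{v_j}=1$.* The vertices $u_1,\dots,u_{i-1}$ burn. Then $u_i$ sees exactly one burnt hyperedge and does not burn. The vertices $u_{i+1},\dots,u_k$ see none. The hyperedge $e$ is unburnt, as neither $u_k$ nor any $v_j$ is burnt, and each $v_j$ sees only $\{p,v_j\}$, which is not enough for entry $1$. The process has stopped, so $c'\notin Y$.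

*At least two $u$-entries equal $1$.* Let the first be at $i$ and the last at $i'>i$, and put $T=\{u_i,\dots,u_{i'}\}$. No vertex of $T$ can be the first of $T$ to burn. Before any vertex of $T$ burns, a vertex of $T$ sees at most $\deg_T$ burnt hyperedges. The interior vertices have $\deg_T=0$. The ends $u_i$ and $u_{i'}$ have $\deg_T=1$ and entry $1$. So $c'\notin Y$.

**The values of $\rho$.** Start from $\{q\}$ with $p$ blocked. The hyperedges counted by $\rho$ are the $\{p,v_i\}$ with $v_i\in B(c')$. In class I all the $u$'s burn, so $e$ is burnt. Each $v_i$ sees the one burnt hyperedge $e$, and $\{p,v_i\}$ is unburnt as long as $v_i$ is. So $v_i$ burns iff $c_{v_i}=0$. Thus $\rho$ is the number of zeros among the $v$-entries, $|c'|$ is the number of ones, and the sum is $N$. In class II with $c_{u_i}=1$, only $u_1,\dots,u_{i-1}$ burn: $u_i$ sees one burnt hyperedge, $e$ stays unburnt, and no $v_j$ sees anything. So $\rho=0$, and $|c'|\le1+(N-1)=N$. $\square$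

**A small case by hand.** For $H(1,1,2)$, class I contributes $[3]+2t[2]+t^2[1]$, according to the number of ones among $v_1,v_2$. Class II contributes $t[1]+2t^2[1]$. The sum is $(1+t+t^2)+(2t+2t^2)+t^2+t+2t^2=1+4t+6t^2$. This is log concave, so a larger member of the family is needed.

**The shape to look for.** In class I all the plateaus end at the same degree $N+a-1$, because $|c'|+\rho+a=N+a$. So from degree $N$ on, class I contributes the constant $2^N$. In class II the plateaus have the short length $a$, so near the top degree class II contributes a decaying tail. A constant plus a tail $(w,x,y)$ violates log concavity in the middle exactly when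
$$(C+w)(C+y)-(C+x)^2=C(w+y-2x)+(wy-x^2)>0. \tag{3}$$
So the tail should be convex there, and the constant $C$ large.

**Proof of Theorem 1.** The hypergraph is $H(3,1,6)$ with $u=u_1$. By (1) and Lemma 6, a class I element with $j$ ones among the $v$-entries contributes $t^j[9-j]=t^j+\dots+t^8$. A class II element with $j\le5$ ones among the $v$-entries has $|c'|=j+1$ and contributes $t^{j+1}[3]=t^{j+1}+t^{j+2}+t^{j+3}$. So for $0\le d\le8$
$$h_d=\sum_{j\le d}\binom6j+\sum_{\substack{0\le j\le5\\ d-3\le j\le d-1}}\binom6j, \tag{4}$$
and $h_d=0$ for $d>8$. With $\binom60,\dots,\binom66=1,6,15,20,15,6,1$ this gives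
$$h_0=1,\quad h_1=7+1=8,\quad h_2=22+7=29,\quad h_3=42+22=64,\quad h_4=57+41=98,\quad h_5=63+50=113,$$
$$h_6=64+(20+15+6)=105,\qquad h_7=64+(15+6)=85,\qquad h_8=64+6=70 .$$
Finally $85^2=7225<7350=105\cdot70$. $\blacksquare$

In terms of (3), $C=64$ and $(w,x,y)=(41,21,6)$, so the difference is $64\cdot5+(246-441)=125=7350-7225$. This also shows why $N=6$. For $a=3$, $k=1$ and $N\ge3$ the last three values are $2^N$ plus the tail
$$w=\tbinom N3+\tbinom N2+N,\qquad x=\tbinom N2+N,\qquad y=N,$$
with $w+y-2x=\binom N3-\binom N2$. This is positive only for $N\ge6$. For $N=3,4,5$ it is $-2,-2,0$, while $wy-x^2$ is $21-36$, $56-100$, $125-225$. So the last three terms do not violate log concavity there.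

Theorem 1 uses three copies of $\{q,p\}$. Padding two of them by Lemma 3, with two different new vertices, gives a counterexample on $11$ vertices without repeated hyperedges.

## Triples in place of the wide hyperedge: Theorem 2

By padding, the hypergraph of Theorem 1 can be made $k$-uniform for every $k\ge7$. Padding only enlarges hyperedges, and $\{u,v_1,\dots,v_6\}$ already has size $7$, so this says nothing about $3\le k\le6$. We need an example whose hyperedges have size at most $3$. The remedy is to let $u$ light the tips through many triples instead of one wide hyperedge.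

Let $H'$ have the $15$ vertices $q,p,u,v_i,w_i$ $(1\le i\le6)$, sink $q$, and hyperedges: $3$ copies of $\{q,p\}$; $\{q,u\}$; $\{p,v_i\}$ and $\{p,w_i\}$; and $\{u,v_i,w_i\}$, for $1\le i\le6$. It is connected. Apply Lemma 5 with $a=3$.

**Step 1: the set $Y$.** Each $v_i$ and each $w_i$ lies in two hyperedges, so these entries are in $\{0,1\}$ for $c'\in Y$. Call the pair $i$ *full* if $c_{v_i}=c_{w_i}=1$, and let $j$ be the number of pairs that are not full. Start from $\{q,p\}$. In a pair that is not full, a vertex with entry $0$ burns via its edge to $p$. Its triple is then burnt, and the other vertex sees two burnt hyperedges and burns. In a full pair each vertex sees only its edge to $p$, so nothing burns until $u$ does. So, before $u$ burns, $u$ comes to see exactly $1+j$ burnt hyperedges: $\{q,u\}$ and the $j$ triples of the pairs that are not full. If $c_u\le j$, then $u$ burns, all triples are burnt, and every remaining vertex sees two burnt hyperedges and burns. If $c_u>j$, the process stops with $u$ unburnt. Thus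
$$Y=\{c':c_{v_i},c_{w_i}\in\{0,1\},\ 0\le c_u\le j\}.$$

**Step 2: the function $\rho$.** Start from $\{q\}$ with $p$ blocked. If $c_u\ge1$, then $u$ sees only $\{q,u\}$ and does not burn, the other vertices see nothing, and $\rho=0$. If $c_u=0$, then $u$ burns and all triples are burnt. Each $v_i,w_i$ sees exactly one burnt hyperedge, so exactly those with entry $0$ burn. Then $\rho$ is the number of zeros among the $12$ entries, and $|c'|+\rho=12$.

**Step 3: the two contributions.** We want $h_{12},h_{13},h_{14}$. An element with $c_u=0$ and $s$ ones contributes $t^s[15-s]=t^s+\dots+t^{14}$. As $s\le12$, these $2^{12}=4096$ elements together contribute $4096$ to each of $h_{12},h_{13},h_{14}$. Let $X_e$ be the number of $c'\in Y$ with $c_u\ge1$ and $|c'|=e$. Each such $c'$ contributes $t^e[3]=t^e+t^{e+1}+t^{e+2}$. So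
$$h_d=4096+X_d+X_{d-1}+X_{d-2}\qquad(d=12,13,14). \tag{5}$$

**Step 4: computing $X_e$ near the top.** Suppose $j$ pairs are not full, and exactly $i$ of these contain exactly one $1$ (the other $j-i$ contain none). The number of ones is $2(6-j)+i$, so
$$|c'|=12-2j+i+c_u,\qquad 1\le c_u\le j,\quad 0\le i\le j, \tag{6}$$
and there are $\binom6j\binom ji2^i$ choices of the $v,w$-entries. Recall the binomial sums
$$\sum_j\tbinom6j2^j=3^6=729,\qquad \sum_j\tbinom6j\,j\,2^{j-1}=6\cdot3^5=1458,\qquad \sum_j\tbinom6j\tbinom j22^{j-2}=15\cdot3^4=1215,$$
which are the values at $x=2$ of $(1+x)^6$, of its derivative, and of half its second derivative.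

*$e>12$.* By (6), $c_u=2j-i+(e-12)>2j-i\ge j$, which is impossible. So $X_{13}=X_{14}=0$.

*$e=12$.* Here $c_u=2j-i\le j$ forces $i=j$ and $c_u=j\ge1$. So $X_{12}=\sum_{j\ge1}\binom6j2^j=728$.

*$e=11$.* Here $c_u=2j-1-i\le j$ forces $i\ge j-1$. If $i=j$, then $c_u=j-1\ge1$, so $j\ge2$, giving $729-1-12=716$. If $i=j-1$, then $c_u=j\ge1$, giving $\sum_{j\ge1}\binom6jj2^{j-1}=1458$. So $X_{11}=2174$.

*$e=10$.* Here $c_u=2j-2-i\le j$ forces $i\ge j-2$. If $i=j$, then $c_u=j-2\ge1$, so $j\ge3$, giving $716-\binom62\cdot 4=656$. If $i=j-1$, then $c_u=j-1\ge1$, so $j\ge2$, giving $1458-6=1452$. If $i=j-2$, then $c_u=j$ with $j\ge2$, giving $1215$. So $X_{10}=656+1452+1215=3323$.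

**Step 5: the violation.** By (5),
$$h_{12}=4096+728+2174+3323=10321,\quad h_{13}=4096+728+2174=6998,\quad h_{14}=4096+728=4824,$$
$$h_{13}^2=48\,972\,004<49\,788\,504=h_{12}h_{14}.$$
So the degree sequence of $H'$ is not log concave.

**Proof of Theorem 2.** Let $k\ge3$. All hyperedges of $H'$ have size $2$ or $3$. Apply Lemma 3 repeatedly to pad every hyperedge to size $k$ with new vertices, different for different hyperedges (so also for the three copies of $\{q,p\}$). The degree sequence is unchanged, and the result is connected and $k$-uniform. It has no repeated hyperedges: a padded hyperedge contains a vertex lying in no other hyperedge, and for $k=3$ the unpadded ones are the triples $\{u,v_i,w_i\}$, which are pairwise distinct. For $k=2$, log concavity is the theorem of Merino and Huh quoted above. $\blacksquare$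

## Limit profiles: a spike followed by a shelf

We turn to Theorem 3. The plan is to rescale $H(a,k,N)$ so that its degree sequence tends to a step function, to glue copies so that step functions get convolved, and to make convolutions with many peaks. In this section we carry out the first two parts.

**Step 1: the profile of $H(a,k,N)$.** The purpose is to find the limit shape. Fix reals $\alpha,\beta>0$ and an integer $k\ge1$, and put $\kappa=\frac1{k+1}$. For $n\to\infty$ let $N=\lceil2\beta n\rceil$, $a=\lceil\alpha n\rceil$, and let $h^{(n)}$ be the degree sequence of $H(a,k,N)$. By Lemma 6, $M:=|Y|=2^N+k(2^N-1)$. Let $c'$ be uniform in $Y$. Formula (2) reads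
$$\frac{h^{(n)}_d}{M}=P(|c'|\le d)-P(|c'|+\rho+a\le d), \tag{7}$$
and in particular $0\le h_d^{(n)}/M\le1$.

The probability of class I is $2^N/M\to\kappa$. Given class I, $|c'|$ is $\mathrm{Bin}(N,\frac12)$, with mean $N/2$ and variance $N/4$, so by Chebyshev's inequality $|c'|/n\to\beta$ in probability. Given class II, $|c'|$ is $1$ plus a $\mathrm{Bin}(N,\frac12)$ variable conditioned on not being equal to $N$. The conditioning event has probability $1-2^{-N}$, so it multiplies the probability of any event by at most $1/(1-2^{-N})$, and again $|c'|/n\to\beta$ in probability. Moreover $(|c'|+\rho+a)/n$ equals $(N+a)/n\to2\beta+\alpha$ in class I, and equals $(|c'|+a)/n\to\beta+\alpha$ in probability in class II.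

Let $d_n/n\to z\notin\{\beta,\beta+\alpha,2\beta+\alpha\}$. The first probability in (7) tends to $1$ if $z>\beta$ and to $0$ if $z<\beta$. The second tends to $0$ for $z<\beta+\alpha$, to $1-\kappa$ for $\beta+\alpha<z<2\beta+\alpha$ (only class II has finished), and to $1$ for $z>2\beta+\alpha$. Therefore
$$\frac{h^{(n)}_{d_n}}M\longrightarrow g(z):=\begin{cases}1&\beta<z<\beta+\alpha,\\ \kappa&\beta+\alpha<z<2\beta+\alpha,\\0&\text{for all other such }z.\end{cases}$$
That is, $g(z)=p_{\alpha,\beta,\kappa}(z-\beta)$ off a finite set, where
$$p_{\alpha,\beta,\kappa}=\mathbf 1_{(0,\alpha)}+\kappa\,\mathbf 1_{(\alpha,\alpha+\beta)} . \tag{8}$$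
Also $h^{(n)}_d=0$ for $d\ge N+a$, since every plateau ends by degree $N+a-1$. So the profile is a spike of width $\alpha$ and height $1$, followed by a shelf of width $\beta$ and height $\kappa$. All three parameters are at our disposal, subject to $\kappa=1/(k+1)$.

**Step 2: products become convolutions.** Let $s^{(n)},\tilde s^{(n)}$ be sequences of nonnegative reals, bounded by $C$ uniformly in $n$, and supported in $0\le d\le Kn$ (set them to $0$ at all other integers). Suppose that $s^{(n)}_{d_n}\to g(z)$ and $\tilde s^{(n)}_{d_n}\to\tilde g(z)$ whenever $d_n/n\to z$, for all $z$ off a finite set. We claim that whenever $d_n/n\to z$,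
$$\frac1n\sum_j s^{(n)}_j\tilde s^{(n)}_{d_n-j}\longrightarrow(g*\tilde g)(z)\qquad\text{for every }z. \tag{9}$$
Indeed, each $j$ equals $\lfloor yn\rfloor$ for $y$ in an interval of length $1/n$, so the left side is
$$\int s^{(n)}_{\lfloor yn\rfloor}\,\tilde s^{(n)}_{d_n-\lfloor yn\rfloor}\,dy .$$
The integrand is bounded by $C^2$ and vanishes unless $0\le y\le K+1$. For fixed $y$ we have $\lfloor yn\rfloor/n\to y$ and $(d_n-\lfloor yn\rfloor)/n\to z-y$, so for all $y$ off a finite set the integrand tends to $g(y)\tilde g(z-y)$. Bounded convergence gives (9).

The new sequence on the left of (9) is again uniformly bounded, by $C^2(K+1)$, and supported in $0\le d\le2Kn$. So (9) can be iterated, with new constants.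

Now take parameters $(\alpha_i,\beta_i,k_i)$, $1\le i\le l$, with $l\ge2$, and glue the hypergraphs $H(\lceil\alpha_in\rceil,k_i,\lceil2\beta_in\rceil)$ at $q$. Let $M_i$ be the corresponding value of $M$. By Lemma 4 the generating function of the glued hypergraph is the product of those of the pieces. Applying (9) $l-1$ times to the sequences $h^{(n),i}/M_i$ (each supported in $0\le d\le(2\beta_i+\alpha_i+2)n$), we find that the coefficients of the product, divided by $n^{l-1}\prod_iM_i$, at degrees $d_n$ with $d_n/n\to z$, converge to
$$\pi\Bigl(z-\sum_i\beta_i\Bigr),\qquad \pi=p_{\alpha_1,\beta_1,\kappa_1}*\cdots*p_{\alpha_l,\beta_l,\kappa_l},\qquad\kappa_i=\tfrac1{k_i+1}. \tag{10}$$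

**Step 3: what remains for Theorem 3.** Let $\mathcal C$ be the set of all functions $\pi$ as in (10), with $l\ge2$, real $\alpha_i,\beta_i>0$, and integers $k_i\ge1$. Each $\pi\in\mathcal C$ is nonnegative and has $\int\pi=\prod_i\int p_{\alpha_i,\beta_i,\kappa_i}>0$. It is continuous, since the convolution of bounded integrable functions is continuous. It vanishes outside $[0,L]$ with $L=\sum_i(\alpha_i+\beta_i)$, and by continuity $\pi(L)=0$. Say that a function $f$ *has $m$ peaks* at $z_1<\dots<z_{2m-1}$ if
$$f(z_1)>f(z_2)<f(z_3)>\cdots<f(z_{2m-1})\quad\text{and}\quad f(z_i)>0\text{ for odd }i .$$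

If some $\pi\in\mathcal C$ has $m$ peaks, Theorem 3 follows for this $m$. All the $z_i$ lie in $(0,L)$, as $\pi>0$ at $z_1$ and $z_{2m-1}$ and $\pi(0)=\pi(L)=0$. Take $d_i=\lfloor n(z_i+\sum_j\beta_j)\rfloor$ with $n$ large. These are distinct nonnegative degrees in increasing order, and by (10) the numbers $h_{d_i}$, all divided by the same $n^{l-1}\prod_jM_j$, tend to $\pi(z_i)$. So the strict inequalities hold for large $n$. To remove repetitions, pad the copies of $\{q,p\}$ in each piece with different new vertices, which by Lemma 3 does not change the degree sequence. The other hyperedges are already distinct: within a piece even $N=1$ is harmless, since $e=\{u_k,v_1\}$ differs from all the others, and pieces share only the vertex $q$.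

So Theorem 3 is reduced to the following statement, which the next section proves.

**Proposition 1.** For every $m\ge1$, some $\pi\in\mathcal C$ has $m$ peaks.

## Adding a peak by convolving twice with a spike and a shelf

The induction step should turn a $\pi\in\mathcal C$ with $m$ peaks into one with $m+1$. Choose $\kappa/\alpha=1/\beta$, that is, $\alpha=\beta/(k+1)$, and let $k\to\infty$. Then $\frac1\alpha p$ is a spike of mass $1$ and shrinking width, plus a shelf of mass $1$ that tends to
$$U=\tfrac1\beta\mathbf 1_{(0,\beta)} .$$
So convolving with $\frac1\alpha p$ is, in the limit, $f\mapsto f+U*f$: it keeps $f$ and adds a very low, very wide copy.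

Convolving *once* is the natural attempt. It fails. Suppose $\pi$ is supported in $[0,L]$ with $L<\beta$, and put $I=\int\pi$. For $x\ge L$ we have $\pi(x)=0$ and $(U*\pi)(x)=\frac1\beta\int_{x-\beta}^x\pi$, which is the constant $I/\beta$ on $[L,\beta]$ and is nonincreasing afterwards. So $\pi+U*\pi$ does not rise anywhere to the right of $L$, and no new peak appears there.

Convolving *twice* gives $f\mapsto f+2U*f+U*U*f$, and $U*U$ is a triangle, which rises on $[0,\beta]$. This produces the new peak, at $\beta$.

**Proof of Proposition 1.** We use induction on $m$. For $m=1$ any $\pi\in\mathcal C$ works: it is continuous and nonnegative with positive integral, so it is positive at some $z_1$.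

Let $\pi\in\mathcal C$ have $m$ peaks at $z_1<\dots<z_{2m-1}$. Let $L$ be as above, so that $\pi$ is supported in $[0,L]$, $\pi(L)=0$, and hence $z_{2m-1}<L$. Put $I=\int\pi>0$.

**Step 1: the limiting function keeps the old peaks.** For $\beta>2L$ put $\tau=U*U$ and
$$\Pi_\beta=\pi+2\,U*\pi+\tau*\pi .$$
The function $\tau$ is the triangle with $\tau(y)=y/\beta^2$ on $[0,\beta]$, $\tau(y)=(2\beta-y)/\beta^2$ on $[\beta,2\beta]$, and $\tau=0$ elsewhere. So $0\le U\le\frac1\beta$ and $0\le\tau\le\frac1\beta$, and hence
$$0\le\Pi_\beta-\pi\le\frac{3I}\beta\quad\text{everywhere}. \tag{11}$$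
For $\beta$ large, the finitely many strict inequalities between the values at $z_1,\dots,z_{2m-1}$ therefore persist for $\Pi_\beta$, and $\Pi_\beta(z_i)\ge\pi(z_i)>0$ for odd $i$. Also, for $\beta$ large,
$$\Pi_\beta(L)\le\frac{3I}\beta<\pi(z_{2m-1})\le\Pi_\beta(z_{2m-1}),$$
where the first inequality uses $\pi(L)=0$. So $\Pi_\beta$ has come down at $L$.

**Step 2: the limiting function rises again.** We compare the values at $L$ and at $\beta$. At $L$ we have $\pi(L)=0$ and $(U*\pi)(L)\le I/\beta$. In $(\tau*\pi)(L)=\int\pi(w)\tau(L-w)\,dw$ the argument $L-w$ runs over $[0,L]\subset[0,\beta]$, where $\tau\le L/\beta^2$. So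
$$\Pi_\beta(L)\le0+\frac{2I}\beta+\frac{LI}{\beta^2}.$$
At $\beta$, we have $\pi(\beta)\ge0$. As $0<\beta-w<\beta$ for $0<w\le L$, we get $(U*\pi)(\beta)=\frac1\beta\int\pi=\frac I\beta$. In $(\tau*\pi)(\beta)$ the argument $\beta-w$ lies in $[0,\beta]$, so $\tau(\beta-w)=(\beta-w)/\beta^2$. Hence
$$\Pi_\beta(\beta)\ge\frac{2I}\beta+\int\pi(w)\frac{\beta-w}{\beta^2}\,dw\ge\frac{2I}\beta+\frac{(\beta-L)I}{\beta^2}=\frac{3I}\beta-\frac{LI}{\beta^2}.$$
Subtracting,
$$\Pi_\beta(\beta)-\Pi_\beta(L)\ge\frac I\beta\Bigl(1-\frac{2L}\beta\Bigr)>0 .$$
In particular $\Pi_\beta(\beta)>0$. So $\Pi_\beta$ has $m+1$ peaks, at $z_1<\dots<z_{2m-1}<L<\beta$. Fix such a $\beta$ from now on.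

**Step 3: approximating $\Pi_\beta$ inside $\mathcal C$.** For $k\ge1$ put $\alpha=\frac\beta{k+1}$, $\kappa=\frac1{k+1}$ and $p=p_{\alpha,\beta,\kappa}$. Since $\kappa/\alpha=1/\beta$, we have from (8)
$$Q:=\tfrac1\alpha p=\tfrac1\alpha\mathbf 1_{(0,\alpha)}+\tfrac1\beta\mathbf 1_{(\alpha,\alpha+\beta)},\qquad \int Q=2 .$$
As $k\to\infty$ we have $\alpha\to0$. We claim that for each bounded uniformly continuous $f$,
$$Q*f\longrightarrow f+U*f\quad\text{uniformly}. \tag{12}$$
The first term of $Q$ gives the average of $f$ over $(x-\alpha,x)$. This differs from $f(x)$ by at most $\sup_{|x-x'|\le\alpha}|f(x)-f(x')|$, which tends to $0$. The second term gives a function that differs from $U*f$ by at most $\|f\|_\infty$ times $\frac1\beta$ times the measure of the symmetric difference of $(\alpha,\alpha+\beta)$ and $(0,\beta)$, that is, by at most $\frac{2\alpha}\beta\|f\|_\infty$. This proves (12).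

The function $\pi$ is continuous with compact support, so it is bounded and uniformly continuous, and so is $f_1:=\pi+U*\pi$. Now
$$Q*Q*\pi-\Pi_\beta=Q*\bigl(Q*\pi-f_1\bigr)+\bigl(Q*f_1-\Pi_\beta\bigr).$$
Since $Q\ge0$ has total mass $2$, the first term is at most $2\|Q*\pi-f_1\|_\infty\to0$ by (12) with $f=\pi$. Since $f_1+U*f_1=\pi+2U*\pi+\tau*\pi=\Pi_\beta$, the second term tends to $0$ uniformly by (12) with $f=f_1$. So $\alpha^{-2}\,p*p*\pi=Q*Q*\pi\to\Pi_\beta$ uniformly.

**Step 4: conclusion.** Having $m+1$ peaks at given points is a finite set of strict inequalities. So for $k$ large $\alpha^{-2}p*p*\pi$ has $m+1$ peaks at the same points as $\Pi_\beta$, and multiplying by $\alpha^2>0$ does not matter. Finally $p*p*\pi\in\mathcal C$: its list of parameters is that of $\pi$ with $(\alpha,\beta,k)$ added twice. This completes the induction, and with it, by the reduction in the previous section, the proof of Theorem 3. $\blacksquare$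

## Maximal parking functions all have the same degree

The first halves of these sequences are well behaved; the following remark, not used above, says why. Given a parking function $c$ and a burning order $w_1,\dots,w_n$ for it, set
$$m_{w_i}=\#\{e\ni w_i:e\cap\{q,w_1,\dots,w_{i-1}\}\ne\emptyset\}-1 .$$
Then $m\ge c$ entrywise, because $c_{w_i}$ is less than the number counted here. The same order burns $m$, so $m$ is parking by Lemma 1. In $\sum_i(m_{w_i}+1)$ a hyperedge $e$ is counted once for each of its vertices except the first one in the order $q,w_1,\dots,w_n$, that is, $|e|-1$ times. Hence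
$$|m|=g:=\sum_e(|e|-1)-n .$$
Parking functions are closed under decreasing entries, by the definition. So they form an order ideal in which every element lies below one of degree $g$: a *pure* order ideal, and $(h_d)$ is a pure O-sequence. For $H(3,1,6)$ this gives $g=3+1+6+6-8=8$, the top degree found above.

By Hibi (*What can be said about pure O-sequences?*, J. Combin. Theory Ser. A 50 (1989)), it follows that $h_0\le h_1\le\dots\le h_{\lfloor g/2\rfloor}$ and $h_i\le h_{g-i}$ for $i\le g/2$. In particular every descent of the degree sequence, and so every valley between the peaks of Theorem 3, occurs in its second half.
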